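\title{Finite-to-one coarse quotients whose targets do not embed into their domains}

\begin{abstract}
We show that the target of a uniformly finite-to-one coarse quotient map between uniformly locally finite metric spaces need not coarsely embed into the domain. The counterexample is assembled from double covers of figure-eight graphs; the map is exactly two-to-one and both spaces have asymptotic dimension one. An embedding does exist when either space has asymptotic dimension zero and when the target is coarsely equivalent to a tree. For the quotient of a lattice in $\mathbb R^n$ by a nontrivial finite orthogonal group acting freely away from the origin, such as $\mathbb Z^n/\{\pm1\}$, an embedding into the lattice exists if and only if $n\le 2$.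
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

Throughout, $B(x,r)$ is the closed ball of radius $r$ about $x$, and $A_K=\{y: d(y,A)\le K\}$ is the closed $K$-neighborhood of a set $A$. A metric space is \emph{uniformly locally finite} (u.l.f.) if for every $r>0$ there is $N\in\mathbb N$ such that every ball of radius $r$ has at most $N$ elements. Vertex sets of connected graphs of bounded degree, finitely generated groups with a word metric, and lattices in $\mathbb R^n$ are u.l.f. Let $f:X\to Y$ be a map between metric spaces.
\begin{itemize}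
\item $f$ is \emph{coarse} if for every $r>0$ there is $s>0$ such that $d_X(x,x')\le r$ implies $d_Y(f(x),f(x'))\le s$.
\item $f$ is \emph{expanding} if for every $s>0$ there is $r>0$ such that $d_X(x,x')>r$ implies $d_Y(f(x),f(x'))>s$.
\item $f$ is a \emph{coarse embedding} if it is coarse and expanding, and a \emph{coarse equivalence} if moreover $Y=(f(X))_R$ for some $R>0$.
\item $f$ is \emph{co-coarsely continuous with constant $K>0$} if for every $r>0$ there is $s>0$ such that $B(f(x),r)\subseteq (f(B(x,s)))_K$ for all $x\in X$.
\item $f$ is a \emph{coarse quotient} if it is coarse and co-coarsely continuous with some constant $K>0$.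
\item $f$ is \emph{uniformly finite-to-one} if $\sup_{y\in Y}|f^{-1}(y)|<\infty$.
\end{itemize}
A coarse embedding preserves, uniformly and in both directions, the property of being at bounded distance. Co-coarse continuity is the large-scale counterpart of openness: a step of size $r$ in $Y$ that starts at $f(x)$ can be followed, up to an error $K$ independent of $r$, by a step of size $s$ in $X$ that starts at $x$. The following question is posed in \cite{Braga}.

\begin{quote}
\emph{Let $X$ and $Y$ be nonempty u.l.f.\ metric spaces, and suppose that there is a uniformly finite-to-one coarse quotient $X\to Y$. Does $Y$ coarsely embed into $X$?}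
\end{quote}

The first examples suggest that it does. Let $f:\Gamma\to\Delta$ be a surjective homomorphism of groups, where $\Gamma$ carries the word metric $d(x,x')=|x^{-1}x'|$ of a finite generating set $S$ and $\Delta$ that of $f(S)$. Words in $f(S)$ lift to words in $S$ of the same length, so $f(B(x,r))=B(f(x),r)$ and $f$ is a coarse quotient. It is finite-to-one exactly when its kernel is finite. In that case, if $d(f(x),f(x'))\le r$, then $x'=x''z$ with $x''\in B(x,r)$ and $z\in\ker f$, so $d(x,x')\le r+\max_{z\in\ker f}|z|$. Thus $f$ is a coarse equivalence, and $\Delta$ coarsely embeds into $\Gamma$. With infinite kernels this fails (Remark~\ref{rem:infinite}), so some condition on the fibers is needed.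

In general a bound on the cardinality of the fibers does not bound their diameter. The map $x\mapsto|x|$ from $\mathbb Z$ onto $\mathbb N=\{0,1,2,\dots\}$ is at most two-to-one, is $1$-Lipschitz and maps $B(x,r)$ onto $B(|x|,r)$; it is not expanding, since $x$ and $-x$ have the same image. Still $\mathbb N$ embeds into $\mathbb Z$, by choosing the nonnegative point in every fiber. Call a coarse map $\sigma:Y\to X$ a \emph{coarse section} of $f$ if $\sup_y d_Y(f(\sigma(y)),y)<\infty$. A coarse section of a coarse map is a coarse embedding: if $\sigma(y)$ and $\sigma(y')$ are at bounded distance, so are $f(\sigma(y))$ and $f(\sigma(y'))$, hence so are $y$ and $y'$. When each fiber offers boundedly many choices, and a choice at one point can always be continued to nearby points, one may guess that a coherent choice exists. This guess is wrong, and so is the weaker guess that some embedding exists.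

\subsection{Results}

We recall asymptotic dimension. A family of subsets is \emph{uniformly bounded} if the diameters of its members are bounded, and \emph{$r$-disjoint} if points of distinct members are at distance $>r$. We write $\operatorname{asdim}X\le n$ if for every $r>0$ the space $X$ is covered by the members of $n+1$ uniformly bounded $r$-disjoint families, and $\operatorname{asdim}X$ is the least such $n$. Only $n=0$ and $n=1$ occur below. An \emph{$r$-chain} is a finite sequence of points in which consecutive points are at distance $\le r$, and the \emph{$r$-chain classes} are the classes of the equivalence relation ``joined by an $r$-chain''. Then $\operatorname{asdim}X\le0$ if and only if for every $r$ the $r$-chain classes have uniformly bounded diameter: these classes form an $r$-disjoint cover, and each of them lies in a single member of any $r$-disjoint cover.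

\begin{theorem}\label{thm:counter}
There are u.l.f.\ metric spaces $X,Y$ with $\operatorname{asdim}X=\operatorname{asdim}Y=1$ and an exactly two-to-one surjective map $f:X\to Y$ which is $1$-Lipschitz and satisfies $B(f(x),r)\subseteq f(B(x,r))$ for all $x\in X$ and $r>0$, such that $Y$ does not coarsely embed into $X$.
\end{theorem}

The map $f$ is a coarse quotient with every constant $K>0$, so the answer to the question is no. The next theorem shows that the example cannot be made smaller.

\begin{theorem}\label{thm:sharp}
Let $f:X\to Y$ be a uniformly finite-to-one coarse quotient between nonempty u.l.f.\ spaces.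
\begin{itemize}
\item[(i)] If $\operatorname{asdim}X=0$ or $\operatorname{asdim}Y=0$, then $Y$ coarsely embeds into $X$.
\item[(ii)] If $Y$ is coarsely equivalent to the vertex set of a connected tree with its path metric, then $Y$ coarsely embeds into $X$.
\item[(iii)] If distinct points of $Y$ are at distance $\ge1$, and $f$ is injective and co-coarsely continuous with a constant $K<1$, then $f$ is a coarse equivalence. On the other hand, there is a bijective coarse quotient $X_0\to Y'$ of u.l.f.\ spaces for which $Y'$ does not coarsely embed into $X_0$.
\end{itemize}
\end{theorem}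

Part (ii) applies to $\mathbb N$, to $\mathbb Z$, and to a free group of finite rank with the word metric of a basis. By (i) and Theorem~\ref{thm:counter}, the threshold in asymptotic dimension lies exactly between $0$ and $1$. In the space $Y$ of Theorem~\ref{thm:counter} distinct points are at distance $\ge1$, so by (iii) the smallest fiber bound that allows a counterexample with such a $Y$ and $K<1$ is exactly $2$.

The spaces of Theorem~\ref{thm:counter} are unions of finite graphs placed far apart. The answer is also negative for $X=\mathbb Z^n$ with $n\ge3$.

\begin{theorem}\label{thm:lattice}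
Let $V=\mathbb R^n$ be Euclidean space, $\Lambda\subset V$ a lattice of full rank, and $G\le O(n)$ a finite nontrivial group with $G\Lambda=\Lambda$ that acts freely on $V\setminus\{0\}$. Let $Y=\Lambda/G$ with the metric $d([x],[y])=\min_{g\in G}|x-gy|$, and let $q:\Lambda\to Y$ be the projection. Then $q$ is an at most $|G|$-to-one coarse quotient of u.l.f.\ spaces, and $Y$ coarsely embeds into $\Lambda$ if and only if $n\le2$.
\end{theorem}

In particular $\mathbb Z^n\to\mathbb Z^n/\{\pm1\}$ is an at most two-to-one coarse quotient for every $n$, and $\mathbb Z^n/\{\pm1\}$ coarsely embeds into $\mathbb Z^n$ exactly when $n\le2$. For $n=1$ this is the map $\mathbb Z\to\mathbb N$ above.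

We begin with the positive results (i) and (ii), in Section~\ref{sec:trees}, because they show where a counterexample must be sought: sections exist over trees, so the obstruction comes from cycles. Section~\ref{sec:counter} proves Theorem~\ref{thm:counter}, Section~\ref{sec:injective} proves part (iii), and Section~\ref{sec:lattice} proves Theorem~\ref{thm:lattice}.

\section{Lifting along trees}\label{sec:trees}

\subsection{Control functions and coarse inverses}\label{subsec:control}

If $g$ is coarse, there is a nondecreasing function $\omega$ on $[0,\infty)$ such that $d(z,z')\le r$ implies $d(g(z),g(z'))\le\omega(r)$: choose $s_n$ that works for $r=n$ and put $\omega(r)=\max\{s_1,\dots,s_{\lfloor r\rfloor+1}\}$. The same device gives a nondecreasing function $\eta$ for an expanding map, with $d(g(z),g(z'))\le t$ implying $d(z,z')\le\eta(t)$, and a nondecreasing function $s(r)$ in the definition of co-coarse continuity. Composing control functions shows that a composition of coarse embeddings is a coarse embedding.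

Let $h:Z\to Y$ be a coarse equivalence. Then there is $R$ such that every $y\in Y$ has a point $j(y)\in Z$ with $d_Y(h(j(y)),y)\le R$. The map $j:Y\to Z$ is called a \emph{coarse inverse} of $h$, and it is again a coarse equivalence. Indeed, $d_Y(h(j(y)),h(j(y')))$ differs from $d_Y(y,y')$ by at most $2R$, so $j$ is coarse because $h$ is expanding, and expanding because $h$ is coarse; and $d_Y(h(j(h(z))),h(z))\le R$ gives $d_Z(j(h(z)),z)\le\eta(R)$.

\subsection{The lifting lemma}

In the rest of this section $f:X\to Y$ is a coarse quotient between nonempty u.l.f.\ spaces, with constant $K$ and control functions $\omega$ and $s$. Co-coarse continuity is used in the following form: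
\begin{equation}\label{eq:L}
d_Y(f(x),y)\le r\ \Longrightarrow\ \text{there is } x' \text{ with } d_X(x,x')\le s(r) \text{ and } d_Y(f(x'),y)\le K .
\end{equation}
This holds because $y\in (f(B(x,s(r))))_K$ and the ball $B(x,s(r))$ is finite, so that the distance from $y$ to its image is attained. Applying \eqref{eq:L} to any $x\in X$, with $r=d_Y(f(x),y)+1$, shows that every $y\in Y$ is within $K$ of a point of $f(X)$.

The point of \eqref{eq:L} is that errors do not accumulate: after each step the image is again within $K$ of the target. One can therefore lift step by step, and no conflict arises as long as every point is reached in only one way.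

\begin{lemma}\label{lem:tree}
Let $T$ be a tree, that is, a connected graph without cycles, and let $h$ be any map from the vertices of $T$ to $Y$. There is a map $\sigma$ from the vertices of $T$ to $X$ such that
\begin{itemize}
\item[(a)] $d_Y(f(\sigma(t)),h(t))\le K$ for all $t$;
\item[(b)] $d_X(\sigma(t),\sigma(t'))\le s\big(K+d_Y(h(t),h(t'))\big)$ for adjacent $t,t'$;
\item[(c)] $d_X(\sigma(t),\sigma(t'))\le u$ implies $d_Y(h(t),h(t'))\le\omega(u)+2K$, for all $t,t'$.
\end{itemize}
\end{lemma}

\begin{proof}
Fix a root $t_0$ and choose $\sigma(t_0)$ with $d_Y(f(\sigma(t_0)),h(t_0))\le K$. Every other vertex $t'$ has exactly one neighbor $t$ that is closer to the root, and every edge is of this form. Define $\sigma$ by recursion on the distance to the root. If $\sigma(t)$ satisfies (a), then $d_Y(f(\sigma(t)),h(t'))\le K+d_Y(h(t),h(t'))$, and \eqref{eq:L} provides $\sigma(t')$ satisfying (a) and (b). Property (c) follows from (a) and the triangle inequality.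
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(ii)]
Let $h:T\to Y$ be a coarse equivalence from the vertex set of a tree, and let $c$ bound $d_Y(h(t),h(t'))$ for adjacent $t,t'$. Take $\sigma$ from Lemma~\ref{lem:tree}. By (b) and the triangle inequality along paths, $\sigma$ is $s(K+c)$-Lipschitz. By (c) it is expanding, because $h$ is. The composition of $\sigma$ with a coarse inverse $Y\to T$ of $h$ is a coarse embedding $Y\to X$.
\end{proof}

A space of asymptotic dimension $0$ need not contain any long chain, but its chain classes at scales $0,1,2,\dots$ are nested and so form a tree. The edges at higher levels correspond to longer steps in $Y$; this is why (b) allows a bound that depends on the edge.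

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(i)]
First, $\operatorname{asdim}X=0$ implies $\operatorname{asdim}Y=0$. Let $y_0,\dots,y_m$ be an $r$-chain in $Y$. Lemma~\ref{lem:tree}, applied to the path with vertices $0,\dots,m$ and $h(i)=y_i$, gives an $s(K+r)$-chain $x_0,\dots,x_m$ in $X$. Since $\operatorname{asdim}X=0$, we have $d_X(x_0,x_m)\le\beta$ with $\beta$ depending only on $r$, and (c) gives $d_Y(y_0,y_m)\le\omega(\beta)+2K$.

So assume $\operatorname{asdim}Y=0$. For $i\ge1$ let the classes of level $i$ be the $i$-chain classes of $Y$, whose diameters are at most some $\beta_i<\infty$, and let the classes of level $0$ be the singletons. Each class of level $i-1$ is contained in exactly one class of level $i$. Let $T$ be the graph whose vertices are the pairs $(i,C)$ with $C$ a class of level $i$, and in which $(i-1,C')$ is joined to $(i,C)$ when $C'\subseteq C$; call $(i,C)$ the parent of $(i-1,C')$. The graph $T$ is connected, because two points $y,y'$ lie in the same class of level $i$ as soon as $i\ge d_Y(y,y')$. It has no cycle, because a vertex of lowest level on a cycle would have two distinct parents. Choose a point $h(i,C)\in C$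 for every vertex; necessarily $h(0,\{y\})=y$. If $(i,C)$ is the parent of $(i-1,C')$, both chosen points lie in $C$ and are at distance $\le\beta_i$.

Take $\sigma$ from Lemma~\ref{lem:tree} and put $\tau(y)=\sigma(0,\{y\})$. If $d_Y(y,y')\le m$ with $m\ge1$ an integer, then the vertices $(0,\{y\})$ and $(0,\{y'\})$ have the same ancestor at level $m$, and climbing to it from both sides gives, by (b),
\[
d_X(\tau(y),\tau(y'))\le 2\sum_{i=1}^m s(K+\beta_i).
\]
Hence $\tau$ is coarse. By (c), $d_X(\tau(y),\tau(y'))\le u$ implies $d_Y(y,y')\le\omega(u)+2K$, so $\tau$ is expanding.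
\end{proof}

\begin{remark}
Neither proof uses the bound on the fibers of $f$, and local finiteness enters only through \eqref{eq:L}. In both cases the embedding is a coarse section, by (a).
\end{remark}

\section{The counterexample}\label{sec:counter}

Along a cycle the lifting procedure returns to its starting point in $Y$, but possibly to a different point of the fiber. Graph coverings are the natural source of this behavior. A single finite graph is bounded and carries no coarse information, so we place a sequence of growing graphs far apart.

\subsection{Unions of coverings}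

Graphs are identified with their vertex sets and carry the path metric; in this section $d$ denotes every metric. A \emph{covering} of graphs is a surjective map that sends the neighbors of each vertex bijectively onto the neighbors of its image. Given finite connected graphs $Z_k$, $k\ge3$, with degrees $\le4$ and $\operatorname{diam}Z_k\le k$, let $\bigsqcup_kZ_k$ be their disjoint union with the path metric on each \emph{component} $Z_k$ and with $d(z,z')=k+l$ for $z\in Z_k$, $z'\in Z_l$, $k\ne l$.

\begin{lemma}\label{lem:union}
The space $\bigsqcup_kZ_k$ is a u.l.f.\ metric space. If $X=\bigsqcup_kX_k$ and $Y=\bigsqcup_kY_k$ are two such spaces and $\pi_k:X_k\to Y_k$ are coverings, then $f=\bigsqcup_k\pi_k$ is $1$-Lipschitz and $B(f(x),r)\subseteq f(B(x,r))$ for all $x\in X$ and $r>0$.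
\end{lemma}

\begin{proof}
Let $x\in Z_k$, $y\in Z_l$, $z\in Z_m$; we check $d(x,z)\le d(x,y)+d(y,z)$. If $k=l=m$, this is the triangle inequality in $Z_k$. If $k=m\ne l$, then $d(x,z)\le k\le2(k+l)$. If $k\ne m$, then $d(x,z)=k+m$, and the right side contains a term equal to $k+m$ when $l\in\{k,m\}$ and equals $k+m+2l$ otherwise. A ball of radius $r$ has at most $1+4+\dots+4^{\lfloor r\rfloor}$ points in the component of its center, and its other points lie in components of index $\le r$, which together form a finite set depending only on $r$.

A covering sends adjacent vertices to adjacent vertices, so $f$ is $1$-Lipschitz on each component, and it preserves distances between components. Let $x\in X_k$ and $y\in B(f(x),r)$. If $y\in Y_k$, take a shortest path from $f(x)$ to $y$ and lift it edge by edge, starting at $x$; its endpoint is a preimage of $y$ in $B(x,r)$. If $y\in Y_l$ with $l\ne k$, then $k+l\le r$, and every preimage of $y$ lies in $X_l$, at distance $k+l$ from $x$.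
\end{proof}

The simplest coverings already rule out sections, but not embeddings.

\begin{example}\label{ex:cycles}
Let $C_n=\mathbb Z/n\mathbb Z$ be the cycle of length $n$, in which the distance between the classes of $s$ and $t$ is $\operatorname{dist}(s-t,n\mathbb Z)$. Let $X_k=C_{2k}$, $Y_k=C_k$, and let $\pi_k$ be reduction modulo $k$.

The map $f$ has no coarse section. Suppose that $\sigma$ sends adjacent vertices to points at distance $\le L$ and that $d(f(\sigma(y)),y)\le K'$. For $k>K'$ the second condition forces $\sigma(Y_k)\subseteq X_k$, and for $t=0,\dots,k$ we can write $\sigma(t\bmod k)\equiv t+e_t+k\varepsilon_t \pmod{2k}$ with $|e_t|\le K'$, $\varepsilon_t\in\{0,1\}$ and $e_k=e_0$. Since $t=0$ and $t=k$ give the same vertex, $\varepsilon_k\neq\varepsilon_0$, so $\varepsilon_{t+1}\ne\varepsilon_t$ for some $t$. The images of these two adjacent vertices differ by $k+(1+e_{t+1}-e_t)$ modulo $2k$, so $L\ge k-1-2K'$, which fails for large $k$.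

Nevertheless $Y$ coarsely embeds into $X$: the maps $t\mapsto 2t$ from $C_k$ to $C_{2k}$ double all distances, and distances between components are preserved.
\end{example}

The embedding exists because a connected double cover of a circle is again a circle. We need a covering whose total space does not contain the shape of the base at any size.

\subsection{The graphs}

Let $k\ge3$; see Figure~\ref{fig:cover}.
\begin{itemize}
\item $Y_k$ consists of two cycles of length $k$ with one common vertex $o$. Its vertices are $o,a_1,\dots,a_{k-1},b_1,\dots,b_{k-1}$; with $a_0=a_k=b_0=b_k=o$, its edges are $a_ta_{t+1}$ and $b_tb_{t+1}$ for $0\le t<k$.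
\item $X_k$ consists of two vertices $p,q$ joined by four internally disjoint paths $P_1,\dots,P_4$ of length $k$, with $P_i(0)=p$ and $P_i(k)=q$.
\item $\pi_k:X_k\to Y_k$ is given by $P_1(t)\mapsto a_t$, $P_2(t)\mapsto a_{k-t}$, $P_3(t)\mapsto b_t$, $P_4(t)\mapsto b_{k-t}$.
\end{itemize}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[thick]
\draw[->] (-2,0) to[out=70,in=180] (0,1.3);
\draw (0,1.3) to[out=0,in=110] (2,0);
\draw[->] (2,0) to[out=155,in=0] (0,0.45);
\draw (0,0.45) to[out=180,in=25] (-2,0);
\draw[->] (-2,0) to[out=-25,in=180] (0,-0.45);
\draw (0,-0.45) to[out=0,in=-155] (2,0);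
\draw[->] (2,0) to[out=-110,in=0] (0,-1.3);
\draw (0,-1.3) to[out=180,in=-70] (-2,0);
\fill (-2,0) circle (2pt) node[left] {$p$};
\fill (2,0) circle (2pt) node[right] {$q$};
\node[above] at (0,1.3) {$a$};
\node[above] at (0,0.45) {$a$};
\node[below] at (0,-0.45) {$b$};
\node[below] at (0,-1.3) {$b$};
\draw[->] (3,0) -- (4.2,0) node[midway,above] {$\pi_k$};
\draw[->] (7,0) arc (0:180:0.9);
\draw (5.2,0) arc (180:360:0.9);
\draw[->] (7,0) arc (180:0:0.9);
\draw (8.8,0) arc (0:-180:0.9);
\fill (7,0) circle (2pt) node[right] {$o$};
\node[left] at (5.15,0) {$a$};
\node[right] at (8.85,0) {$b$};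
\end{tikzpicture}
\caption{The graphs $X_k$ (left) and $Y_k$ (right). Each of the four arcs between $p$ and $q$ and each of the two loops at $o$ is a path with $k$ edges. The double covering $\pi_k$ sends $p$ and $q$ to $o$ and wraps each arc once around the loop with the same label, matching the arrows.}
\label{fig:cover}
\end{figure}

The map $\pi_k$ is well defined, since $p$ and $q$ go to $o$ on all four paths. It is exactly two-to-one: the fibers are $\{p,q\}$ over $o$, $\{P_1(t),P_2(k-t)\}$ over $a_t$, and $\{P_3(t),P_4(k-t)\}$ over $b_t$, for $0<t<k$. It is a covering. The neighbors $P_1(1),\dots,P_4(1)$ of $p$ go to $a_1,a_{k-1},b_1,b_{k-1}$, the neighbors $P_1(k-1),\dots,P_4(k-1)$ of $q$ go to $a_{k-1},a_1,b_{k-1},b_1$, and these are the four neighbors of $o$. For $0<t<k$ the neighbors $P_1(t\pm1)$ of $P_1(t)$ go to the neighbors $a_{t\pm1}$ of $a_t$, the neighbors $P_2(t\pm1)$ of $P_2(t)$ go to the neighbors $a_{k-t\mp1}$ of $a_{k-t}$, and the same holds for $P_3,P_4$ with $b$ in place of $a$. Both graphs have degrees $\le4$ and diameter $\le k$: two vertices of $X_k$ lie on a common cycle $P_i\cup P_{i'}$ of length $2k$, and every vertex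 of $Y_k$ is within $k/2$ of $o$.

Let $X=\bigsqcup_kX_k$, $Y=\bigsqcup_kY_k$ and $f=\bigsqcup_k\pi_k$. By Lemma~\ref{lem:union}, the spaces are u.l.f.\ and $f$ has all the properties stated in Theorem~\ref{thm:counter}. It remains to exclude a coarse embedding $Y\to X$ and to compute the dimensions.

The obstruction is visible in the topological case. Regard the graphs as spaces made of intervals and suppose that $g$ is a continuous injective map from the figure eight to the graph with four arcs. Removing $p$ from the latter leaves four arcs issuing from $q$, a space that contains no circle. So the image of each loop passes through $p$, and by symmetry through $q$. The images of the two loops then share two points, while the loops share one. To carry this over to a coarse embedding we turn it into a continuous map with fibers of bounded diameter (Lemma~\ref{lem:extend}), and we show that such a map cannot send a long circle into a tree (Lemma~\ref{lem:circle}).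

\subsection{Long circles do not map to trees with small fibers}

For a connected graph $\Gamma$, let $|\Gamma|$ be the metric graph obtained by realizing each edge as a unit interval, with the length metric. It induces the path metric on the vertices, and every point is within $1/2$ of a vertex.

\begin{lemma}\label{lem:extend}
Let $g:\Gamma\to\Gamma'$ be a map between the vertex sets of connected graphs, and let $L,\rho>0$. Suppose that adjacent vertices have images at distance $\le L$, and that $d(g(u),g(v))\le L$ implies $d(u,v)\le\rho$. Then $g$ extends to an $L$-Lipschitz map $\bar g:|\Gamma|\to|\Gamma'|$ such that $\bar g(u)=\bar g(v)$ implies $d(u,v)\le\rho+1$.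
\end{lemma}

\begin{proof}
Send each edge at constant speed along a shortest path between the images of its endpoints. The speed is at most $L$, so $\bar g$ multiplies lengths of paths by at most $L$ and is $L$-Lipschitz. If $\bar g(u)=\bar g(v)$, choose vertices $u',v'$ within $1/2$ of $u,v$. Then $d(g(u'),g(v'))\le L/2+L/2$, so $d(u',v')\le\rho$ and $d(u,v)\le\rho+1$.
\end{proof}

By a \emph{finite tree} we now mean a space homeomorphic to $|T|$ for a finite tree $T$. Two distinct points of a finite tree are joined by a unique arc $J$, and removing an interior point of $J$ leaves them in different components. Hence every connected subset that contains the two points contains $J$.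

\begin{lemma}\label{lem:circle}
Let $C$ be a circle of length $k$ with the arc-length metric, $T$ a finite tree, $D>0$, and $h:C\to T$ a continuous map such that $h(u)=h(v)$ implies $d(u,v)\le D$. Then $k\le6D$.
\end{lemma}

\begin{proof}
Suppose $k>6D$. Let $x,y\in C$ be antipodal, so that $d(x,y)=k/2>3D$ and $h(x)\ne h(y)$. Let $J$ be the arc from $h(x)$ to $h(y)$, and let $A,A'$ be the two closed semicircles with endpoints $x,y$. The sets $h(A)$ and $h(A')$ are connected and contain $h(x)$ and $h(y)$, so both contain $J$. Thus both semicircles run over $J$, while points of $A$ and $A'$ can be close only near $x$ or $y$. Precisely, given $t\in J$, choose $u\in A$ and $u'\in A'$ with $h(u)=h(u')=t$. Then $d(u,u')\le D$, and a shortest arc from $u$ to $u'$ meets $A\cap A'=\{x,y\}$, so $u$ is within $D$ of $x$ or of $y$. Hence $J$ is the union of the compact sets $J\cap h(B(x,D))$ and $J\cap h(B(y,D))$, which contain $h(x)$ and $h(y)$ respectively. They are disjoint: if $w\in B(x,D)$ and $w'\in B(y,D)$ had $h(w)=h(w')$, then $d(x,y)\le D+D+D$. This contradicts the connectedness of $J$.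
\end{proof}

\begin{remark}\label{rem:infinite}
The two lemmas show that without a condition on the fibers the question has an easy negative answer. The abelianization $F_2\to\mathbb Z^2$ of the free group of rank two is a coarse quotient (Section~\ref{sec:intro}). Suppose $g:\mathbb Z^2\to F_2$ is a coarse embedding for the standard word metrics, with constants $L,\rho$ as in Lemma~\ref{lem:extend}. The boundary of the square $[0,l]^2$ is a cycle of length $4l$ whose path metric is at most twice the metric of $\mathbb Z^2$: the two metrics agree for points on the same side or on adjacent sides, and points on opposite sides are at distance $\ge l$ in $\mathbb Z^2$ and $\le 2l$ in the cycle. Lemma~\ref{lem:extend} with constants $L,2\rho$ maps this cycle into a finite subtree of the Cayley tree, and Lemma~\ref{lem:circle} gives $4l\le6(2\rho+1)$ for all $l$, which is false.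
\end{remark}

\subsection{There is no coarse embedding of $Y$ into $X$}

Suppose $g:Y\to X$ is a coarse embedding. Choose $L\ge1$ such that $d(y,y')\le1$ implies $d(g(y),g(y'))\le L$, and $\rho>0$ such that $d(g(y),g(y'))\le L$ implies $d(y,y')\le\rho$. Put $D=\rho+1$.

As Example~\ref{ex:cycles} suggests, $g$ need have no relation to $f$, and $Y_k$ may go to a component $X_j$ with $j\neq k$. We only need both indices to be large: $k$ so that the loops are long, and $j$ so that $p$ and $q$ are far apart. Let $F$ be the union of the components $X_j$ with $j\le 2DL$. It is finite, hence bounded, so $g^{-1}(F)$ is bounded because $g$ is expanding, and finite because $Y$ is u.l.f. Fix $k>6D$ with $g(Y_k)\cap F=\emptyset$. If adjacent vertices of $Y_k$ were sent to different components $X_i$ and $X_j$, then $i+j\le L\le 2DL$, and the images would lie in $F$. Since $Y_k$ is connected, $g(Y_k)\subseteq X_j$ for a single $j$, and $j>2DL$.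

Lemma~\ref{lem:extend} gives an $L$-Lipschitz map $\bar g:|Y_k|\to|X_j|$ with
\begin{equation}\label{eq:fiber}
\bar g(u)=\bar g(v)\ \Longrightarrow\ d(u,v)\le D .
\end{equation}
Let $\alpha,\beta\subset|Y_k|$ be the two loops. A path can pass from one loop to the other only through $o$. Therefore each loop is an isometrically embedded circle of length $k$, and $d(u,v)=d(u,o)+d(o,v)$ for $u\in\alpha$, $v\in\beta$.

We claim that $p$ and $q$ belong to both $\bar g(\alpha)$ and $\bar g(\beta)$. Let $\gamma$ be one of the loops, let $z$ be one of $p,q$, and suppose $z\notin\bar g(\gamma)$. The compact set $\bar g(\gamma)$ misses the open ball of some radius $\varepsilon\in(0,1)$ about $z$. The complement of that ball in $|X_j|$ is a star with four closed arms of length $j-\varepsilon$ centered at the other of the two vertices, which is a finite tree. Lemma~\ref{lem:circle} and \eqref{eq:fiber} give $k\le6D$, a contradiction.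

Choose $u_p,u_q\in\alpha$ and $v_p,v_q\in\beta$ with $\bar g(u_p)=\bar g(v_p)=p$ and $\bar g(u_q)=\bar g(v_q)=q$. By \eqref{eq:fiber}, $D\ge d(u_p,v_p)=d(u_p,o)+d(o,v_p)\ge d(u_p,o)$, and the same computation with $u_q,v_q$ gives $d(u_q,o)\le D$. Therefore
\[
j=d(p,q)\le L\,d(u_p,u_q)\le 2DL,
\]
which contradicts $j>2DL$. So $Y$ does not coarsely embed into $X$.

\subsection{Asymptotic dimension}

The components are connected graphs, so each lies in a $1$-chain class, and their diameters are unbounded: $d(p,q)=k$ in $X_k$ and $d(o,a_{\lfloor k/2\rfloor})=\lfloor k/2\rfloor$ in $Y_k$. Hence neither space has asymptotic dimension $0$.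

For the upper bound we cut the long paths into blocks of alternating colors, arranged so that all blocks at a branch vertex have the same color; this needs an odd number of blocks. It suffices to treat integers $r\ge1$. Put $m=r+1$. An \emph{arm} is one of the paths $P_i$ in $X_k$ or one of the loops $t\mapsto a_t$, $t\mapsto b_t$ in $Y_k$, written $P(0),\dots,P(k)$; the vertices $P(t)$ with $0<t<k$ have degree $2$ and lie on no other arm. Let $k\ge3m$, and let $N\ge3$ be the largest odd integer with $Nm\le k$. Then $k<(N+2)m$, so $m\le k/N<\frac53m$. Choose integers $0=t_0<t_1<\dots<t_N=k$ with $t_i-t_{i-1}\in\{\lfloor k/N\rfloor,\lceil k/N\rceil\}\subseteq[m,2m]$. The $i$-th block of an arm is $\{P(t):t_{i-1}\le t\le t_i\}$; it has color $0$ if $i$ is odd and color $1$ if $i$ is even. The \emph{pieces} are the blocks with $1<i<N$ and, for each branch vertex $p$, $q$ or $o$, the union of all first and last blocks that contain it, which has color $0$. Pieces have diameter $\le4m$.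

Two different pieces of the same color in one component are at distance $\ge m>r$. A vertex at distance $<m$ from the $i$-th block of an arm, $1<i<N$, is a vertex $P(t)$ of the same arm with $t_{i-2}<t<t_{i+1}$, so it lies only in blocks $i-1$, $i$, $i+1$ of that arm, and blocks $i\pm1$ have the other color. The only remaining pair consists of the pieces at $p$ and at $q$; a vertex at distance $<m$ from the piece at $p$ is some $P_i(t)$ with $t<t_2\le t_{N-1}$ and so is not in the piece at $q$.

Finally, let all components of index $<3m$ together form one more piece of color $0$; its diameter is $<6m$. It is at distance $>3m$ from the components of index $\ge3m$, and these are at distance $>6m$ from each other. The two color classes are uniformly bounded $r$-disjoint families that together cover the space. Hence $\operatorname{asdim}X=\operatorname{asdim}Y=1$, and the proof of Theorem~\ref{thm:counter} is complete. \qed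

\section{Injective coarse quotients}\label{sec:injective}

We prove Theorem~\ref{thm:sharp}(iii). Suppose that distinct points of $Y$ are at distance $\ge1$, that $K<1$, and that $f$ is injective. Then $A_K=A$ for every nonempty $A\subseteq Y$, so $B(f(x),r)\subseteq f(B(x,s(r)))$ for all $x$ and $r$. Letting $r\to\infty$ shows that $f$ is onto. If $d_Y(f(x),f(x'))\le r$, then $f(x')=f(x'')$ for some $x''\in B(x,s(r))$, and $x''=x'$ by injectivity; so $d_X(x,x')\le s(r)$ and $f$ is expanding. Hence $f$ is a coarse equivalence.

The error $K=1$ is already enough to hide the two-to-one map of Theorem~\ref{thm:counter}: one replaces each point of its target by two points at distance $1$. Let $f_0:X_0\to Y_0$ be the map of Theorem~\ref{thm:counter}, and let $Y'$ be the set $X_0$ with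
\[
d'(x,x')=\max\{1,\ d_{Y_0}(f_0(x),f_0(x'))\}\quad(x\ne x'),\qquad d'(x,x)=0 .
\]
This is the maximum of the discrete metric and the pseudometric $d_{Y_0}(f_0(\cdot),f_0(\cdot))$, so it is a metric. From
\[
d_{Y_0}(f_0(x),f_0(x'))\le d'(x,x')\le d_{Y_0}(f_0(x),f_0(x'))+1
\]
we see that the surjection $f_0:Y'\to Y_0$ is a coarse equivalence, and that a ball of radius $r$ in $Y'$ has at most twice as many points as a ball of radius $r$ in $Y_0$, so $Y'$ is u.l.f. A coarse embedding $Y'\to X_0$, composed with a coarse inverse $Y_0\to Y'$, would coarsely embed $Y_0$ into $X_0$; so there is none. The identity map $X_0\to Y'$ is coarse, since $d'\le d_{X_0}+1$. If $d'(x,x')\le r$, then $f_0(x')\in B(f_0(x),r)$, so $f_0(x')=f_0(x'')$ for some $x''$ with $d_{X_0}(x,x'')\le r$, and $d'(x',x'')\le1$. Thus the identity is a bijective coarse quotient with constant $K=1$. This completes the proof of Theorem~\ref{thm:sharp}. \qed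

\section{Quotients of lattices}\label{sec:lattice}

Let $V,\Lambda,G,Y,q$ be as in Theorem~\ref{thm:lattice}. The group $\{\pm1\}$ is admissible for every lattice; another example is $\mathbb Z[i]^2\subset\mathbb C^2$ with the scalars $\{1,i,-1,-i\}$. For $u,v\in V$ put
\[
d_G(u,v)=\min_{g\in G}|u-gv|.
\]
Since $G$ is a group of isometries, $d_G$ is a $G$-invariant pseudometric with $d_G(u,v)\le|u-v|$; it vanishes exactly on pairs in the same orbit, and it induces the metric of $Y$. A lattice is the set of integer combinations of a basis of $V$, so there is $\rho>0$ such that every point of $V$ is within $\rho$ of $\Lambda$, and a ball of radius $r$ in $\Lambda$ is a translate of the finite set $\{\lambda\in\Lambda:|\lambda|\le r\}$. The map $q$ is $1$-Lipschitz, and if $d(q(x),q(y))\le r$ then $gy\in B(x,r)$ for some $g$; so $B(q(x),r)=q(B(x,r))$. Hence $Y$ is u.l.f.\ and $q$ is a coarse quotient, whose fibers are orbits and have at most $|G|$ points.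

\subsection{Dimensions one and two}

If $n=1$, then $G=O(1)=\{\pm1\}$ and $\Lambda=a\mathbb Z$ with $a>0$. The map $[x]\mapsto|x|$ is an isometric embedding $Y\to\Lambda$, since $\min(|x-y|,|x+y|)=\big||x|-|y|\big|$.

Let $n=2$ and $V=\mathbb C$. Every element of $O(2)$ is a rotation or a reflection, and a reflection fixes a line, so $G$ is a finite group of rotations: the rotations by multiples of $2\pi/m$, where $m=|G|\ge2$. The quotient $V/G$ is a cone of angle $2\pi/m$, and we open it by multiplying angles by $m$. Put $F(re^{i\theta})=re^{im\theta}$. Let $z=re^{i\theta}$, $w=r'e^{i\theta'}$ and $\alpha=\operatorname{dist}(\theta-\theta',\frac{2\pi}m\mathbb Z)\in[0,\pi/m]$. The law of cosines reads $|z-w|^2=(r-r')^2+4rr'\sin^2\frac{\theta-\theta'}2$. Among the rotations of $w$ the nearest to $z$ makes the angle $\alpha$ with it, and $m(\theta-\theta')\equiv\pm m\alpha \pmod{2\pi}$. Hence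
\[
d_G(z,w)^2=(r-r')^2+4rr'\sin^2\tfrac\alpha2,\qquad |F(z)-F(w)|^2=(r-r')^2+4rr'\sin^2\tfrac{m\alpha}2 .
\]
Since $0\le\frac\alpha2\le\frac{m\alpha}2\le\frac\pi2$ and $|\sin m\phi|\le m|\sin\phi|$ (induction on $m$ with the addition formula), we have $\sin\frac\alpha2\le\sin\frac{m\alpha}2\le m\sin\frac\alpha2$, and so $d_G(z,w)\le|F(z)-F(w)|\le m\,d_G(z,w)$. Thus $F$ induces a bi-Lipschitz embedding $Y\to V$. Composing it with a map $V\to\Lambda$ that moves points by at most $\rho$ changes distances by at most $2\rho$ and gives a coarse embedding $Y\to\Lambda$.

\subsection{The obstruction for $n\ge3$: the topological case}\label{subsec:model}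

The map $F$ is continuous and proper, and its fibers are exactly the $G$-orbits. For $n\ge3$ no map $\psi:V\to V$ has these three properties, and the reason is the model for the proof. Since the action is free away from $0$, such a $\psi$ is locally injective on $V\setminus\{0\}$, hence open there by invariance of domain. A proper map is closed, so $\psi(V\setminus\{0\})=\psi(V)\setminus\{\psi(0)\}$ is open and closed in the connected space $V\setminus\{\psi(0)\}$ and equals it. Then $\psi$ identifies $(V\setminus\{0\})/G$ with $V\setminus\{\psi(0)\}$, and $V\setminus\{0\}$ becomes a connected covering space with $|G|$ sheets of a space that is simply connected when $n\ge3$. This forces $|G|=1$.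

A coarse embedding yields a map $\psi$ whose fibers are only within bounded distance of orbits. Such a map is neither locally injective nor a covering. Steps 1 and 2 below replace invariance of domain by a degree argument at a fixed scale, and Steps 3 and 4 replace path lifting by a discrete monodromy with values in $G$. All of this takes place far from the origin, where the points of an orbit are much farther apart than the error.

From now on $n\ge3$, and we suppose that $\varphi:Y\to\Lambda\subset V$ is a coarse embedding, with control functions $\omega$ and $\eta_0$ as in Section~\ref{subsec:control}.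

\subsection{Step 0: a continuous invariant map}

\begin{lemma}\label{lem:psi}
There are a continuous map $\psi:V\to V$ with $\psi(gv)=\psi(v)$ for $g\in G$, $v\in V$, and a nondecreasing function $\eta$ such that $|\psi(u)-\psi(v)|\le t$ implies $d_G(u,v)\le\eta(t)$.
\end{lemma}

\begin{proof}
We average $\varphi\circ q$ with invariant weights. Let $w_\lambda(v)=\max(0,2\rho-|v-\lambda|)$ and
\[
\psi(v)=\frac{\sum_{\lambda\in\Lambda}w_\lambda(v)\,\varphi(q(\lambda))}{\sum_{\lambda\in\Lambda}w_\lambda(v)} .
\]
On a bounded set only finitely many $w_\lambda$ are nonzero, and the denominator is at least $\rho$, so $\psi$ is continuous. Since $w_{g\lambda}(gv)=w_\lambda(v)$ and $q(g\lambda)=q(\lambda)$, reindexing the sums by $\lambda\mapsto g\lambda$ gives $\psi(gv)=\psi(v)$. If $|u-\lambda|\le\rho$, then $\psi(u)$ is a convex combination of points $\varphi(q(\lambda'))$ with $|\lambda'-u|<2\rho$, hence $|\lambda'-\lambda|<3\rho$, and so $|\psi(u)-\varphi(q(\lambda))|\le\omega(3\rho)$. Given $u,v$ with $|\psi(u)-\psi(v)|\le t$, take $\lambda,\mu\in\Lambda$ within $\rho$ of $u,v$. Then $|\varphi(q(\lambda))-\varphi(q(\mu))|\le t+2\omega(3\rho)$, and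
\[
d_G(u,v)\le d_G(\lambda,\mu)+2\rho\le\eta_0\big(t+2\omega(3\rho)\big)+2\rho=:\eta(t).\qedhere
\]
\end{proof}

Since $d_G(u,0)=|u|$, the lemma shows that $|\psi(u)-\psi(0)|\le t$ implies $|u|\le\eta(t)$. So $|\psi(u)|\to\infty$ as $|u|\to\infty$; that is, $\psi$ is proper. Put $\delta=\max(1,\eta(1))$, so that
\begin{equation}\label{eq:delta}
|\psi(u)-\psi(v)|\le1\ \Longrightarrow\ d_G(u,v)\le\delta .
\end{equation}
Freeness is used through one constant. For $g\ne1$ the function $v\mapsto|gv-v|$ is continuous and positive on the unit sphere, and $G$ is finite, so by homogeneity there is $c>0$ with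
\begin{equation}\label{eq:c}
|gv-v|\ge c|v|\qquad(g\in G\setminus\{1\},\ v\in V).
\end{equation}
Put $R_0=2\delta+4\delta/c$ and $R_1=R_0+2\delta$.

\subsection{Step 1: local surjectivity}

For a continuous map $\Phi:S^{n-1}\to V\setminus\{0\}$, let $\deg\Phi\in\mathbb Z$ be the degree of $\Phi/|\Phi|:S^{n-1}\to S^{n-1}$. We use three standard facts: the degree is invariant under homotopies in $V\setminus\{0\}$; it is $0$ if $\Phi$ extends to a continuous nowhere vanishing map on the closed unit ball; and, by Borsuk's theorem, it is odd if $\Phi(-u)=-\Phi(u)$ for all $u$. Borsuk's theorem suits the situation because the homotopy to an odd map only compares pairs of points at one fixed distance, and at distance $2\delta$ the map $\psi$ does separate points.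

\begin{lemma}\label{lem:local}
If $|x|\ge R_0$, then $\psi(x)$ is an interior point of $\psi(B(x,2\delta))$.
\end{lemma}

\begin{proof}
Let $v,v'\in B(x,2\delta)$ with $|v-v'|=2\delta$. We claim $\psi(v)\ne\psi(v')$. Otherwise \eqref{eq:delta} gives $g$ with $|v'-gv|\le\delta$, and $g\neq1$ because $2\delta>\delta$. Then $|v-gv|\le|v-v'|+|v'-gv|\le3\delta$, while \eqref{eq:c} gives $|v-gv|\ge c(|x|-2\delta)\ge4\delta$.

For $u\in S^{n-1}$ and $\tau\in[0,1]$ let
\[
H(u,\tau)=\psi\Big(x+\frac{2\delta}{1+\tau}\,u\Big)-\psi\Big(x-\frac{2\delta\tau}{1+\tau}\,u\Big).
\]
The two arguments lie in $B(x,2\delta)$ at distance exactly $2\delta$, so $H$ never vanishes. The map $H(u,1)=\psi(x+\delta u)-\psi(x-\delta u)$ is odd, so $H(u,0)=\psi(x+2\delta u)-\psi(x)$ has odd degree. Let $\varepsilon=\min_u|H(u,0)|>0$ and $|y-\psi(x)|<\varepsilon$. The homotopy $H(u,0)-\tau(y-\psi(x))$ does not vanish, so $u\mapsto\psi(x+2\delta u)-y$ has nonzero degree. Its extension to the closed unit ball by the same formula must therefore vanish somewhere, which means $y\in\psi(B(x,2\delta))$.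
\end{proof}

\subsection{Step 2: surjectivity near infinity}

Let
\[
M=\max_{|v|\le R_1}|\psi(v)|,\qquad W=\{y\in V:|y|>M\},\qquad \Omega=\{v\in V:|v|>R_1\}.
\]

\begin{lemma}\label{lem:onto}
Every point of $W$ has a preimage under $\psi$, and all its preimages lie in $\Omega$.
\end{lemma}

\begin{proof}
The second assertion holds by the definition of $M$. Let $A=\psi(\{v:|v|\ge R_0\})$. It is closed: if $\psi(v_i)\to y$ with $|v_i|\ge R_0$, then $(v_i)$ is bounded by properness, and a limit point $v$ satisfies $|v|\ge R_0$ and $\psi(v)=y$. If $y=\psi(x)\in A\cap W$, then $|x|>R_1$, so $B(x,2\delta)\subseteq\{v:|v|\ge R_0\}$, and Lemma~\ref{lem:local} shows that $y$ is an interior point of $A$. Thus $A\cap W$ is open and closed in $W$. It is nonempty, since $A$ is unbounded by properness, and $W$ is connected, since $n\ge2$. Hence $W\subseteq A$.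
\end{proof}

\subsection{Step 3: a cocycle with values in $G$}

By Step 2, points of $W$ can be lifted, but not continuously. What survives is \eqref{eq:delta}: lifts of nearby points are close after applying a group element. We show that this element is unique and multiplicative. For $w\in\Omega$ and $g\ne g'$ in $G$, inequality \eqref{eq:c} gives
\begin{equation}\label{eq:sep}
|gw-g'w|=|g'^{-1}gw-w|\ge c|w|>cR_1>3\delta .
\end{equation}
Let $u,v\in\Omega$ with $d_G(u,v)\le\delta$. There is $g\in G$ with $|u-gv|\le\delta$, and two such elements would satisfy $|gv-g'v|\le2\delta$; by \eqref{eq:sep} there is only one, which we call $g(u,v)$. In particular $g(u,v)=1$ if $|u-v|\le\delta$. If $u,v,w\in\Omega$ have pairwise $d_G$-distances $\le\delta$, then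
\begin{equation}\label{eq:cocycle}
g(u,v)\,g(v,w)=g(u,w).
\end{equation}
Indeed, $|u-g(u,v)g(v,w)w|\le|u-g(u,v)v|+|v-g(v,w)w|\le2\delta$ and $|u-g(u,w)w|\le\delta$, so $|g(u,v)g(v,w)w-g(u,w)w|\le3\delta$, and \eqref{eq:sep} applies.

\subsection{Step 4: a contractible loop with nontrivial monodromy}

By properness there is $R_2>R_1$ such that $|\psi(v)|>M$ whenever $|v|\ge R_2$. Fix $x$ with $|x|=R_2$ and $h\in G\setminus\{1\}$, and let $\gamma:[0,1]\to\{v:|v|=R_2\}$ be a path from $x$ to $hx$. Then $\psi\circ\gamma$ is a loop in $W$ based at $y_0=\psi(x)=\psi(hx)$. The space $W$ is homeomorphic to $S^{n-1}\times\mathbb R$, which is simply connected because $n\ge3$. So there is a continuous map $\mathcal H:[0,1]^2\to W$ with $\mathcal H(s,0)=\psi(\gamma(s))$ and $\mathcal H=y_0$ on the other three sides. By uniform continuity, choose $N\geq1$ such that $|\mathcal H(z)-\mathcal H(z')|\le1$ whenever $z,z'$ lie in a common square of the $N\times N$ grid, and $|\gamma(\frac iN)-\gamma(\frac{i+1}N)|\le\delta$ for $0\le i<N$.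

For $0\le i,j\le N$ choose $x_{i,j}\in\psi^{-1}\big(\mathcal H(\frac iN,\frac jN)\big)\subseteq\Omega$, which is possible by Lemma~\ref{lem:onto}, with the following choices on the boundary:
\[
x_{i,0}=\gamma(\tfrac iN),\qquad x_{0,j}=x,\qquad x_{N,j}=hx,\qquad x_{i,N}=x\quad(i<N).
\]
These agree at the corners: $x_{0,0}=\gamma(0)=x$, $x_{N,0}=\gamma(1)=hx$, $x_{0,N}=x$, and $x_{N,N}=hx$ is prescribed only once. By \eqref{eq:delta}, the four points attached to the vertices of a grid square have pairwise $d_G$-distances $\le\delta$. Label the horizontal and vertical edges of the grid by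
\[
a_{i,j}=g(x_{i,j},x_{i+1,j}),\qquad b_{i,j}=g(x_{i,j},x_{i,j+1}).
\]
By \eqref{eq:cocycle}, both $a_{i,j}b_{i+1,j}$ and $b_{i,j}a_{i,j+1}$ equal $g(x_{i,j},x_{i+1,j+1})$, so $a_{i,j}=b_{i,j}\,a_{i,j+1}\,b_{i+1,j}^{-1}$. For the row products $\Pi_j=a_{0,j}a_{1,j}\cdots a_{N-1,j}$ the inner factors cancel:
\[
\Pi_j=b_{0,j}\,\Pi_{j+1}\,b_{N,j}^{-1}\qquad(0\le j<N).
\]
On the left and right sides $b_{0,j}=g(x,x)=1$ and $b_{N,j}=g(hx,hx)=1$, so $\Pi_0=\Pi_N$. On the bottom row consecutive points are at distance $\le\delta$, so all factors are $1$ and $\Pi_0=1$. On the top row all factors are $g(x,x)=1$ except the last, which is $g(x,hx)=h^{-1}$; so $\Pi_N=h^{-1}$. Hence $h=1$, a contradiction. Therefore $Y$ does not coarsely embed into $\Lambda$ when $n\ge3$, and Theorem~\ref{thm:lattice} is proved. \qed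

\begin{remark}
Each hypothesis can be seen to matter.
\begin{itemize}
\item[(a)] The condition $n\ge3$ is used only to contract the loop in Step 4. For $n=2$, $\psi=F$ and $h$ the rotation by $2\pi/m$, the image of the short arc from $x$ to $hx$ winds once around the origin.
\item[(b)] Freeness gives \eqref{eq:c}. Without it the conclusion fails: if $G$ is generated by the reflection $x_1\mapsto-x_1$ of $\mathbb Z^n$, choosing the representative with $x_1\ge0$ embeds $\mathbb Z^n/G$ isometrically into $\mathbb Z^n$, because $|x_1-y_1|\le|x_1+y_1|$ for $x_1,y_1\ge0$.
\item[(c)] Steps 1 and 2 use that domain and target have the same dimension. For $G=\{\pm1\}$ let $E(x)=x\otimes x/|x|\in V\otimes V$ and $E(0)=0$. If $|x|=r$, $|y|=r'$ and $\alpha\in[0,\pi/2]$ is the angle between the lines through $x$ and $y$, then $\langle E(x),E(y)\rangle=rr'\cos^2\alpha$, so $|E(x)-E(y)|^2=(r-r')^2+2rr'\sin^2\alpha$, while $d_G(x,y)^2=(r-r')^2+4rr'\sin^2\frac\alpha2$. Since $2\sin^2\alpha=4\sin^2\frac\alpha2\cdot2\cos^2\frac\alpha2$ and $2\cos^2\frac\alpha2\in[1,2]$, we get $d_G(x,y)\le|E(x)-E(y)|\le\sqrt2\,d_G(x,y)$. So $\mathbb Z^n/\{\pm1\}$ coarsely embeds into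 $\mathbb Z^{n^2}$ for every $n$.
\end{itemize}
\end{remark}

\begin{thebibliography}{1}

\bibitem{Braga}
Bruno de Mendon\c{c}a Braga, \emph{Coarse quotients of metric spaces and embeddings of uniform Roe algebras}, arXiv:2009.06794 (2020).

\end{thebibliography}
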